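# Copies of $M_3$ among bounded semi-algebraic convex sets

## Three pieces of a triangle

Work in the plane $H=\{\lambda\in\mathbb Q^3:\lambda_1+\lambda_2+\lambda_3=1\}$. Let
$$\Delta=\{\lambda\in H:\lambda_1,\lambda_2,\lambda_3>0\}$$
be the open triangle with corners $e_1,e_2,e_3$, and let $b=(\tfrac13,\tfrac13,\tfrac13)$ be its center. Cut $\Delta$ along the three segments from $b$ to the corners and keep the three open pieces:
$$A_i=\{\lambda\in\Delta:\ \lambda_i<\lambda_j\text{ for all }j\neq i\},\qquad i=1,2,3 .$$
So $A_1$ is the open triangle with corners $b,e_2,e_3$, where the first coordinate is strictly smallest. Each of these sets is convex, bounded, and given by finitely many linear inequalities.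

Two of the pieces never meet: $A_i\cap A_j=\varnothing$ for $i\ne j$. What is the smallest convex set containing two of them? Take the point $\lambda=(\tfrac12,\tfrac13,\tfrac16)$, which lies in $A_3$. Slide mass from coordinate 1 to coordinate 2 until only $\tfrac1{12}$ is left in coordinate 1, and then do the same the other way round:
$$\mu=(\tfrac1{12},\tfrac34,\tfrac16)\in A_1,\qquad \nu=(\tfrac34,\tfrac1{12},\tfrac16)\in A_2,\qquad \lambda=\tfrac38\mu+\tfrac58\nu .$$
The same works for every $\lambda\in\Delta$ and every $i\neq j$. Choose a rational $\varepsilon$ with $0<\varepsilon<\min_l\lambda_l$ and put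
$$\mu=\lambda+(\lambda_i-\varepsilon)(e_j-e_i),\qquad \nu=\lambda+(\lambda_j-\varepsilon)(e_i-e_j).\tag{1}$$
Then $\mu_i=\varepsilon$, while $\mu_j=\lambda_j+\lambda_i-\varepsilon>\lambda_j>\varepsilon$ and the remaining coordinate is unchanged, hence larger than $\varepsilon$. So $\mu\in A_i$, and symmetrically $\nu\in A_j$. With $\alpha=\lambda_i-\varepsilon>0$ and $\beta=\lambda_j-\varepsilon>0$ we have $\lambda=\frac{\beta\mu+\alpha\nu}{\alpha+\beta}$, a point of the segment from $\mu$ to $\nu$. Hence every convex set containing $A_i\cup A_j$ contains $\Delta$, and $\Delta$ is itself convex and contains them.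

Thus $\varnothing,A_1,A_2,A_3,\Delta$, ordered by inclusion, form the lattice $M_3$: a bottom, three atoms, a top; any two atoms meet in the bottom and join to the top.

Let us fix the words.

**Definition.** A set $X\subseteq\mathbb Q^n$ is *convex* if $tx+(1-t)y\in X$ whenever $x,y\in X$ and $t\in\mathbb Q$, $0\le t\le1$. A convex set is *semi-algebraic* if it is the solution set in $\mathbb Q^n$ of a finite system of linear inequalities, with both $\le$ and $<$ allowed; equivalently, it is a finite intersection of open or closed affine half-spaces. The empty set is included. A set is *bounded* if it lies in $[-M,M]^n$ for some $M\in\mathbb Q$. We write $\overline{\mathbf K}(\mathbb Q^n)$ for the set of all bounded semi-algebraic convex subsets of $\mathbb Q^n$, ordered by inclusion.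

For example, $[0,1)\cap\mathbb Q$ belongs to $\overline{\mathbf K}(\mathbb Q)$; a closed triangle with one corner removed belongs to $\overline{\mathbf K}(\mathbb Q^2)$, since the corner can be cut off by one strict inequality. Meet is intersection. Lemma 2 below shows that joins exist, so that $\overline{\mathbf K}(\mathbb Q^n)$ is a lattice.

**Definition.** A *lattice embedding* $\varphi\colon L\to M$ is a one-to-one map with $\varphi(x\wedge y)=\varphi(x)\wedge\varphi(y)$ and $\varphi(x\vee y)=\varphi(x)\vee\varphi(y)$ for all $x,y\in L$.

We have just embedded $M_3$ into $\overline{\mathbf K}(\mathbb Q^3)$. The question of these notes, posed in Friedrich Wehrung, Marina V. Semenova, "Sublattices of lattices of convex subsets of vector spaces", arXiv:math/0501324 (2005), is this: *can every finite lattice be embedded into $\overline{\mathbf K}(\mathbb Q^n)$ for some natural number $n$?*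

Our copy of $M_3$ has the empty set at the bottom. Suppose we ask for more: let $\mathbf 1\oplus M_3$ be the six-element lattice obtained from $M_3$ by adding a new least element. In any embedding of it, the bottom of $M_3$ goes to a set properly containing another set, so to a nonempty set. We therefore need three sets whose pairwise intersections are one and the same *nonempty* set, and whose pairwise joins agree.

The obvious try is to put the center back: $B_i=A_i\cup\{b\}$. These sets are convex. Indeed, if $x\in A_i$ and $0<t\le1$, then $tx+(1-t)b$ still has positive coordinates and its $i$-th coordinate is still strictly smallest. Also $B_i\cap B_j=\{b\}$, and the convex hull of $B_i\cup B_j$ is $\Delta$. So among *all* convex subsets of $\mathbb Q^3$, with join the convex hull, the sets $\varnothing,\{b\},B_1,B_2,B_3,\Delta$ do form a copy of $\mathbf 1\oplus M_3$.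

But $B_1$ is not semi-algebraic. Suppose it were the solution set of $f_i\le0$, $g_j<0$. The point $q=\tfrac12(b+e_2)=(\tfrac16,\tfrac23,\tfrac16)$ is the limit of the points $q+\delta(e_3-e_1)\in A_1$ as $\delta\to0^+$, so $f_i(q)\le0$ and $g_j(q)\le0$. At $b$ we have $f_i(b)\le0$ and $g_j(b)<0$. Averaging, the midpoint $\tfrac12(b+q)=(\tfrac14,\tfrac12,\tfrac14)$ satisfies the whole system and must lie in $B_1$. It does not, because its first and third coordinates are equal and it is not $b$. The same argument shows that every member of $\overline{\mathbf K}(\mathbb Q^3)$ containing $B_1$, and likewise every one containing $B_3$, contains this midpoint. Repairing the $B_i$ makes their intersections too large.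

We shall see that no cleverer choice helps: $\mathbf 1\oplus M_3$ embeds into no $\overline{\mathbf K}(\mathbb Q^n)$, and the answer to the question is **no**. We shall also determine exactly which finite modular lattices embed.

## Boolean lattices, the pentagon, and five elements

Let $\mathbf 2^r$ be the lattice of subsets of $\{1,\dots,r\}$, and $\mathbf 2=\{0,1\}$. For $S\subseteq\{1,\dots,r\}$ consider $\Sigma_S=\operatorname{conv}\{e_l:l\in S\}\subseteq\mathbb Q^r$, a face of the standard simplex, with $\Sigma_\varnothing=\varnothing$. It is given by $x\ge0$, $\sum_l x_l=1$, $x_l=0$ for $l\notin S$, so it is in $\overline{\mathbf K}(\mathbb Q^r)$. From this description $\Sigma_S\cap\Sigma_{S'}=\Sigma_{S\cap S'}$. Any convex set containing $\Sigma_S\cup\Sigma_{S'}$ contains $\Sigma_{S\cup S'}$, so that is the join. Since $l\in S$ if and only if $e_l\in\Sigma_S$, the map $S\mapsto\Sigma_S$ embeds $\mathbf 2^r$. By Birkhoff's theorem every finite distributive lattice embeds into some $\mathbf 2^r$ (send $x$ to the set of join-irreducible elements below $x$; the least element goes to $\varnothing$). We may enlarge $r$ freely, so $r\ge1$ may be assumed here.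 Hence *every finite distributive lattice embeds into some $\overline{\mathbf K}(\mathbb Q^r)$*.

The pentagon $N_5$ has a bottom, a top, a chain $u<v$ between them, and an element $c$ with $u\wedge c=v\wedge c$ the bottom and $u\vee c=v\vee c$ the top. In $\overline{\mathbf K}(\mathbb Q)$ the sets
$$\varnothing,\qquad \{0\}\subset[0,\tfrac12],\qquad \{1\},\qquad[0,1]$$
form a copy: $\{0\}$ and $[0,\tfrac12]$ both miss $1$, and each of them has join $[0,1]$ with $\{1\}$.

A nondistributive lattice contains $M_3$ or $N_5$ as a sublattice, by a classical theorem. So a lattice with at most five elements is distributive, or is $M_3$, or is $N_5$, and we have now embedded all of these: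

**Fact (minimality of six elements).** Every lattice with at most $5$ elements embeds into some $\overline{\mathbf K}(\mathbb Q^n)$.

A lattice that does not embed must have at least six elements, and $\mathbf 1\oplus M_3$ has exactly six.

## Closures obtained by weakening strict inequalities

From now on we work in $\mathbb Q^n$ with the topology induced by $\mathbb R^n$. "Affine function" means a rational affine function $\mathbb Q^n\to\mathbb Q$. A *polytope* is the convex hull in $\mathbb Q^n$ of a finite set. A point $v$ of a convex set $P$ is *extreme* if $v=tx+(1-t)y$ with $x,y\in P$ and $t\in\mathbb Q$, $0<t<1$, forces $x=y=v$. We use the Minkowski–Weyl theorem, valid over $\mathbb Q$ (see e.g. Schrijver, *Theory of Linear and Integer Programming*, Ch. 7–8): polytopes are exactly the bounded solution sets of finite systems of weak inequalities, and a polytope is the convex hull of its finitely many extreme points, its *vertices*.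

The averaging trick that killed $B_1$ is the main tool. We now state it in general. For
$$\varnothing\neq X=\{f_i\le0\ (i\in I),\ g_j<0\ (j\in J)\}\in\overline{\mathbf K}(\mathbb Q^n),$$
with $I,J$ finite and $f_i,g_j$ affine, put $\overline X=\{f_i\le 0,\ g_j\le0\}$. Put $\overline\varnothing=\varnothing$.

**Lemma 1.** Let $X,Y\in\overline{\mathbf K}(\mathbb Q^n)$ with $X\ne\varnothing$.
(a) If $p\in X$, $q\in\overline X$ and $t\in\mathbb Q$, $0<t\le1$, then $tp+(1-t)q\in X$.
(b) $\overline X$ is the topological closure of $X$ in $\mathbb Q^n$, so it depends only on $X$ and not on the chosen system; it is a polytope.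
(c) If $X\cap Y\ne\varnothing$, then $\overline{X\cap Y}=\overline X\cap\overline Y$.

*Proof.* (a) We have $f_i(tp+(1-t)q)=tf_i(p)+(1-t)f_i(q)\le0$. Likewise $g_j(tp+(1-t)q)=tg_j(p)+(1-t)g_j(q)<0$, because $t>0$, $g_j(p)<0$ and $g_j(q)\le0$.

(b) $\overline X$ is closed and contains $X$. Fix $p\in X$. For $q\in\overline X$ the points $tp+(1-t)q$ with rational $t\to0^+$ lie in $X$ by (a) and converge to $q$. So $\overline X$ is the closure. If $X\subseteq[-M,M]^n$, then $\overline X\subseteq[-M,M]^n$, so $\overline X$ is a bounded solution set of finitely many weak inequalities, that is, a polytope.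

(c) $X\cap Y$ is nonempty and is defined by the union of the two systems. Weakening all strict inequalities in the union gives $\overline X\cap\overline Y$, and by (b) this is the closure of $X\cap Y$. $\square$

The hypothesis $X\ne\varnothing$ matters: the system $x<0$, $-x<0$ has no solution, but its weakening has the solution $0$. In the same way, (c) needs $X\cap Y\ne\varnothing$. In the opening example $A_2\cap A_3=\varnothing$, but the corner $e_1$ lies in both closures.

## Joins

The join in $\overline{\mathbf K}(\mathbb Q^n)$ can be larger than the convex hull. Take $X=\{(0,0)\}$ and $Y=\{(1,y):0<y<1\}$ in $\mathbb Q^2$. The hull of $X\cup Y$ consists of $(0,0)$ and the points with $0<y<x\le1$. Let $Z$ be a member of $\overline{\mathbf K}(\mathbb Q^2)$ containing $X\cup Y$. Then $(0,0)\in Z$ and $(1,0)\in\overline Z$, so by Lemma 1(a) $Z$ contains all points $(x,0)$ with $0\le x<1$, and similarly all $(x,x)$ with $0\le x<1$. The closed triangle without the two corners $(1,0)$ and $(1,1)$ is semi-algebraic, being cut out of the triangle by $x-y<1$ and $y<1$. So it is the join. The rule is visible here: form the closed hull, and throw away precisely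 those faces that neither set touches.

**Lemma 2.** Let $X,Y\in\overline{\mathbf K}(\mathbb Q^n)$ be nonempty.
(a) The join $X\vee Y$ exists in $\overline{\mathbf K}(\mathbb Q^n)$, and $\overline{X\vee Y}=\operatorname{conv}(\overline X\cup\overline Y)$.
(b) If $\overline X=\overline Y$, then $X\vee Y=X\cup Y$.

*Proof of (a).* Let $Q=\operatorname{conv}(\overline X\cup\overline Y)$. It is the convex hull of the vertices of $\overline X$ and of $\overline Y$, so it is a polytope. Write $Q=\{h_k\le0:k\in K\}$ with $K$ finite. For $E\subseteq K$ put
$$F_E=\{x\in Q:h_k(x)=0\text{ for all }k\in E\},\qquad g_E=\sum_{k\in E}h_k .$$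
On $Q$ every $h_k$ is $\le0$, so $g_E\le0$ on $Q$, and $g_E(x)=0$ exactly when $x\in F_E$. Call $E$ *untouched* if $F_E\cap(X\cup Y)=\varnothing$, and define
$$Z=\{x\in Q:\ g_E(x)<0\text{ for every untouched }E\subseteq K\}.$$
This is a bounded set given by finitely many inequalities, so $Z\in\overline{\mathbf K}(\mathbb Q^n)$. If $x\in X\cup Y$ and $E$ is untouched, then $x\in Q\setminus F_E$, so $g_E(x)<0$. Hence $X\cup Y\subseteq Z$.

Now let $Z'\in\overline{\mathbf K}(\mathbb Q^n)$ contain $X\cup Y$. We show $Z\subseteq Z'$. Since $\overline{Z'}$ is closed and convex and contains $X\cup Y$, it contains $\overline X\cup\overline Y$ and hence $Q$. Let $z\in Z$ and let $E=\{k\in K:h_k(z)=0\}$. Then $g_E(z)=0$, so $E$ is not untouched, and there is $p\in F_E\cap(X\cup Y)$. Go slightly beyond $z$, away from $p$: put $q=z+\varepsilon(z-p)$ with $\varepsilon>0$ rational. For $k\in E$,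
$$h_k(q)=h_k(z)+\varepsilon(h_k(z)-h_k(p))=0.$$
For the finitely many $k\notin E$ we have $h_k(z)<0$, so $h_k(q)<0$ if $\varepsilon$ is small. Thus $q\in Q\subseteq\overline{Z'}$. Moreover $z=tp+(1-t)q$ with $t=\varepsilon/(1+\varepsilon)>0$, and $p\in X\cup Y\subseteq Z'$. Lemma 1(a) gives $z\in Z'$. So $Z$ is the least member containing $X\cup Y$, that is, $Z=X\vee Y$.

Finally, $Z\subseteq Q$ and $Q$ is closed, so $\overline Z\subseteq Q$. Conversely $\overline Z$ is convex and contains $\overline X\cup\overline Y$, so $Q\subseteq\overline Z$.

*Proof of (b).* Let $P=\overline X=\overline Y$. From the definition of $\overline X$, we have $X=\{x\in P:g_i(x)<0\ (i\in I)\}$, where the $g_i$ are the strict functions of a system for $X$, all $\le0$ on $P$. Likewise $Y=\{x\in P:h_j(x)<0\ (j\in J)\}$ with all $h_j\le0$ on $P$. We claim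
$$X\cup Y=\{x\in P:\ g_i(x)+h_j(x)<0\text{ for all }i\in I,\ j\in J\}.$$
If $x\in X$, each sum is a negative number plus a number $\le0$; similarly for $x\in Y$. If $x\in P\setminus(X\cup Y)$, then $g_i(x)=0$ for some $i$ and $h_j(x)=0$ for some $j$, so the inequality for that pair fails. (If $I$ or $J$ is empty, both sides are $P$.) So $X\cup Y\in\overline{\mathbf K}(\mathbb Q^n)$, and it is the join. $\square$

Since $\varnothing\vee Y=Y$, all joins exist and $\overline{\mathbf K}(\mathbb Q^n)$ is a lattice.

## Vertices that behave like two-valued homomorphisms

What could prevent $M_3$ from sitting on a nonempty set? The following observation shows what to look for.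

**Lemma 3.** There is no surjective lattice homomorphism $M_3\to\mathbf 2$.

*Proof.* Let $\chi$ be one. It preserves order and is onto, so the bottom goes to $0$ and the top to $1$. Two distinct atoms meet in the bottom, so they cannot both have value $1$. Two distinct atoms join to the top, so they cannot both have value $0$. Hence at most one atom has value $1$ and at most one has value $0$. But there are three atoms. $\square$

So we look for homomorphisms from lattices of convex sets onto $\mathbf 2$. The first candidate is to pick a point $p$ and let $\chi(X)=1$ if and only if $p\in X$. Meets are intersections, so meets are preserved. Joins are not: a point of $A_3$ lies in $A_1\vee A_2=\Delta$ and in neither $A_1$ nor $A_2$. A point can enter a join through the middle of a segment.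

An extreme point cannot enter that way. But the greatest set of our lattice may have no extreme points, as $\Delta$ has none, so we use a vertex $v$ of the *closure* of the greatest set, and let $\chi(X)=1$ if and only if $v\in\overline X$. Now joins are fine, but meets are in danger. In the opening example $v=e_1$ lies in $\overline{A_2}$ and $\overline{A_3}$ but not in $\overline{A_2\cap A_3}=\varnothing$. By Lemma 1(c), this danger arises only when an intersection is empty. A second danger is that all vertices lie in all closures, as for $(0,1)\subset[0,1)\subset[0,1]$, so that $\chi$ is constant. In that case all closures coincide, Lemma 2(b) says that joins are unions, and the first candidate works after all. This is the whole proof.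

**Theorem A.** Let $S$ be a finite sublattice of $\overline{\mathbf K}(\mathbb Q^n)$ with $|S|\ge2$ and $\varnothing\notin S$. Then there is a surjective lattice homomorphism $S\to\mathbf 2=\{0,1\}$. Hence a finite simple sublattice with at least $3$ elements must have $\varnothing$ as its least element.

*Proof.* Let $D$ be the least and $T$ the greatest element of $S$; then $D\neq T$. For $X,Y\in S$ we have $X\cap Y\in S$, hence $X\cap Y\ne\varnothing$, and Lemma 1(c) applies to every pair. Since $D\subseteq X\subseteq T$ for $X\in S$, also $\overline D\subseteq\overline X\subseteq\overline T$.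

**Case 1: $\overline D\neq\overline T$.** *We use a vertex.* The polytope $\overline T$ is the convex hull of its vertices. If all of them were in $\overline D$, then $\overline T\subseteq\overline D$, contrary to the assumption. So some vertex $v$ of $\overline T$ is not in $\overline D$. Put $\chi(X)=1$ if $v\in\overline X$, and $\chi(X)=0$ otherwise.

Meets: $v\in\overline{X\cap Y}$ if and only if $v\in\overline X\cap\overline Y$, by Lemma 1(c).

Joins: $\overline{X\vee Y}=\operatorname{conv}(\overline X\cup\overline Y)$ by Lemma 2(a). If $v\in\overline X\cup\overline Y$, then $v\in\overline{X\vee Y}$. Conversely, let $v\in\operatorname{conv}(\overline X\cup\overline Y)$. Grouping the terms of a convex combination according to the set they come from, and using that $\overline X$ and $\overline Y$ are convex and nonempty, we get $v=tx+(1-t)y$ with $x\in\overline X$, $y\in\overline Y$, $0\le t\le1$. If $t=1$ then $v=x$; if $t=0$ then $v=y$; if $0<t<1$ then $x=y=v$, because $v$ is extreme in $\overline T$, which contains $x$ and $y$. In all cases $v\in\overline X\cup\overline Y$.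

So $\chi$ is a homomorphism, with $\chi(D)=0$ and $\chi(T)=1$.

**Case 2: $\overline D=\overline T$.** *We use a point.* All members of $S$ have the same closure. By Lemma 2(b) joins in $S$ are unions, and meets are intersections. Pick $p\in T\setminus D$. Then $\chi(X)=1\iff p\in X$ defines a homomorphism with $\chi(D)=0$ and $\chi(T)=1$.

For the last sentence, recall that a lattice is simple if every homomorphism from it is constant or one-to-one. A homomorphism from $S$ onto $\mathbf 2$ is not constant, and it is not one-to-one if $|S|\ge3$. So a finite simple sublattice $S$ with at least $3$ elements has no such homomorphism. By the first part, $\varnothing\in S$, and $\varnothing$ is then its least element. $\square$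

**Corollary.** If a finite lattice $L$ has a sublattice $S\cong M_3$ whose bottom is not $0_L$, then $L$ embeds into no $\overline{\mathbf K}(\mathbb Q^n)$. In particular $\mathbf 1\oplus M_3$ does not embed, and the answer to the question is no. This is optimal in size: every lattice with at most $5$ elements embeds into some $\overline{\mathbf K}(\mathbb Q^n)$.

*Proof.* Let $\varphi\colon L\to\overline{\mathbf K}(\mathbb Q^n)$ be an embedding and let $u\ne0_L$ be the bottom of $S$. Then $\varphi(u)\supsetneq\varphi(0_L)$, so $\varphi(u)\neq\varnothing$. Every member of $\varphi(S)$ contains $\varphi(u)$, so $\varphi(S)\cong M_3$ is a finite sublattice without $\varnothing$. By Theorem A it has a homomorphism onto $\mathbf 2$, which contradicts Lemma 3. The statement on size is the Fact proved above. $\square$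

## The modular lattices that embed

Is a copy of $M_3$ above $0$ the only obstruction? For modular lattices it is.

Write $M_k$ for the lattice with elements $0$, atoms $1,\dots,k$, and top $\top$, so that any two distinct atoms meet in $0$ and join to $\top$. It is nondistributive for $k\ge3$, since $1\wedge(2\vee3)=1$ while $(1\wedge2)\vee(1\wedge3)=0$.

**Theorem B.** For a finite modular lattice $L$ the following are equivalent:

1. $L$ embeds into $\overline{\mathbf K}(\mathbb Q^n)$ for some $n$;
2. every sublattice of $L$ isomorphic to $M_3$ has bottom $0_L$;
3. the interval $[a,1]$ is distributive for every $a\in L\setminus\{0\}$;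
4. $L$ is distributive, or for some $k\ge3$, $r\ge0$, $L$ is isomorphic to a sublattice of $M_k\times\mathbf 2^r$ that contains $(0,\varnothing)$ and has no other element with first coordinate $0$.

*Example for condition 4.* In $M_3\times\mathbf 2^1$ the seven elements
$$(0,\varnothing),\ (1,\varnothing),\ (2,\varnothing),\ (3,\varnothing),\ (\top,\varnothing),\ (1,\{1\}),\ (\top,\{1\})\tag{2}$$
form such a sublattice. For instance $(1,\{1\})\wedge(2,\varnothing)=(0,\varnothing)$, $(1,\{1\})\vee(2,\varnothing)=(\top,\{1\})$, $(1,\{1\})\wedge(\top,\varnothing)=(1,\varnothing)$ and $(1,\{1\})\vee(\top,\varnothing)=(\top,\{1\})$; the other cases are similar or involve comparable elements. We could not add $(2,\{1\})$ as well, because $(1,\{1\})\wedge(2,\{1\})=(0,\{1\})$ is forbidden. The full product $M_3\times\mathbf 2^1$ violates condition 3: the interval above $(0,\{1\})$ is a copy of $M_3$.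

We prove (1)⇒(2)⇒(3)⇒(4)⇒(1). The first implication is the Corollary. For (2)⇒(3), recall that a modular lattice that is not distributive contains a sublattice isomorphic to $M_3$ (Birkhoff). If $a\ne0$ and $[a,1]$ were not distributive, it would contain a copy of $M_3$ with bottom $\ge a>0$, contradicting (2). The next two sections prove the other two implications.

## From distributive upper intervals to a subproduct of $M_k\times\mathbf 2^r$

We prove (3)⇒(4). Let $L$ satisfy (3) and be nondistributive.

We use three textbook facts on a finite modular lattice. First, with $h(x)$ the length of a maximal chain from $0$ to $x$ (all have the same length),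
$$h(x\vee y)+h(x\wedge y)=h(x)+h(y),\tag{3}$$
and $x<y$ implies $h(x)<h(y)$. Second, $[c\wedge d,d]\cong[c,c\vee d]$ via $x\mapsto x\vee c$. Third, in a distributive lattice, $x\wedge w=y\wedge w$ and $x\vee w=y\vee w$ imply $x=y$.

The plan is to find a small $M_k$ at the bottom of $L$, with top $w$, and to show that meeting with $w$ and joining with $w$ together decompose $L$.

**Step 1: there is $w$ of height $2$ with $[0,w]\cong M_k$, $k\ge3$.** *A copy of $M_3$ may have tall "atoms"; we shrink it.* Since $L$ is nondistributive and modular, it contains a copy of $M_3$, with atoms $x,y,z$, say. Its bottom is $0$: otherwise the interval above that bottom would be nondistributive, against (3). Let $w'$ be its top. By (3) as a formula for heights,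
$$h(x)+h(y)=h(x)+h(z)=h(y)+h(z)=h(w'),$$
so $h(x)=h(y)=h(z)=t$ and $h(w')=2t$ for some $t\ge1$.

Take an atom $p\le x$ of $L$. As $p\wedge z\le x\wedge z=0$, we have $h(p\vee z)=t+1$. Also $p\vee z\vee y=w'$, because $z\vee y=w'$. So $q=(p\vee z)\wedge y$ has
$$h(q)=(t+1)+t-2t=1 .$$
Since $p\le x$, $q\le y$ and $x\wedge y=0$, we have $p\wedge q=0$ and $h(p\vee q)=2$. Since $q\le p\vee z$, we have $p\vee q\vee z=p\vee z$, and so $r=(p\vee q)\wedge z$ has
$$h(r)=2+t-(t+1)=1 .$$
Thus $p,q,r$ are atoms of $L$ below $x,y,z$ respectively. As $x,y,z$ meet pairwise in $0$, the atoms are distinct. All three lie below $w:=p\vee q$, of height $2$. An element strictly between $0$ and $w$ has height $1$, so it is an atom. Two distinct atoms below $w$ meet in $0$, and their join has height $2$ and lies below $w$, so it is $w$. Hence $[0,w]\cong M_k$, with $k\ge3$.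

**Step 2: every atom of $L$ is $\le w$.** *So $w$ sees every nonzero element.* Let $a$ be an atom with $a\not\le w$. Then $a\wedge w=0$, and $[0,w]\cong[a,a\vee w]$. So $[a,1]$ contains a copy of $M_k$ with $k\ge3$ and is not distributive, against condition 3. Consequently
$$x\ne0\ \Longrightarrow\ x\wedge w\neq0,\tag{4}$$
because $x$ lies above some atom, which lies below $w$.

In Steps 3 and 4 we use the following trichotomy for $x,y\in L$. Either one of them is $0$; or one of them is $\ge w$; or both $x\wedge w$ and $y\wedge w$ are different from $0$, by (4), and from $w$, so that both are atoms, equal or distinct.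

**Step 3: $\alpha\colon x\mapsto x\wedge w$ is a homomorphism $L\to[0,w]\cong M_k$.** *This will be the first coordinate.* Meets are clear. We must show $(x\vee y)\wedge w=(x\wedge w)\vee(y\wedge w)$.

- If $x=0$ or $y=0$, this is trivial.
- If $x\ge w$ or $y\ge w$, both sides are $w$.
- If $x\wedge w\ne y\wedge w$ are atoms, the right side is $w$; the left side lies above it and below $w$, so it is $w$ too.
- If $x\wedge w=y\wedge w=a$ is an atom, then $x,y,w\in[a,1]$, and the equation is distributivity there.

**Step 4: $\beta\colon x\mapsto x\vee w$ is a homomorphism $L\to[w,1]$.** *This will give the second coordinate.* Joins are clear. We must show $(x\wedge y)\vee w=(x\vee w)\wedge(y\vee w)$.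

- If $x=0$ or $y=0$, both sides are $w$.
- If $y\ge w$, the equation reads $(x\wedge y)\vee w=(x\vee w)\wedge y$, which is the modular law. The case $x\ge w$ is symmetric.
- If $x\wedge w=y\wedge w=a$ is an atom, it is distributivity in $[a,1]$.
- Let $x\wedge w\ne y\wedge w$ be atoms. Then $(x\wedge y)\wedge w=0$, so $x\wedge y=0$ by (4), and $h(x\vee y)=h(x)+h(y)$ by (3). Since $x\vee y$ lies above two distinct atoms of $[0,w]$, we have $x\vee y\ge w$. Further $h(x\vee w)=h(x)+2-1=h(x)+1$, and likewise $h(y\vee w)=h(y)+1$. The join of $x\vee w$ and $y\vee w$ is $x\vee y\vee w=x\vee y$. Hence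
$$h\bigl((x\vee w)\wedge(y\vee w)\bigr)=h(x)+1+h(y)+1-h(x\vee y)=2 .$$
This element is $\ge w$ and has the height of $w$, so it equals $w=0\vee w=(x\wedge y)\vee w$.

**Step 5: $(\alpha,\beta)$ is one-to-one.** Let $x\wedge w=y\wedge w$ and $x\vee w=y\vee w$. If $x\wedge w=0$, then $x=y=0$ by (4). Otherwise choose an atom $a\le x\wedge w$. Then $x,y,w$ lie in the distributive lattice $[a,1]$, and the third textbook fact gives $x=y$.

**Step 6: conclusion.** As $w\ne0$, the interval $[w,1]$ is distributive by condition 3. By Birkhoff's theorem it embeds into some $\mathbf 2^r$ with its least element $w$ going to $\varnothing$. Composing with $(\alpha,\beta)$, we embed $L$ into $M_k\times\mathbf 2^r$. Here $0_L\mapsto(0,\varnothing)$. By (4), $\alpha(x)\neq0$ for $x\ne0$, so no other element of the image has first coordinate $0$. This is (4) of Theorem B. $\square$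

## Pyramids with closed walls and an open base

We prove (4)⇒(1). Distributive lattices were embedded above by faces of a simplex. So let $L\subseteq M_k\times\mathbf 2^r$, with $k\ge3$, contain $(0,\varnothing)$ and no other element with first coordinate $0$.

Consider the lattice (2) first. The elements $(m,\varnothing)$ should go to $\varnothing,A_1,A_2,A_3,\Delta$. For the second coordinate we add one new point $s$ off the plane of $\Delta$, and the image of $(1,\{1\})$ should contain $s$ and $A_1$. The first thought is to take the convex hull of $A_1\cup\{s\}$, but this is not semi-algebraic. By Lemma 1(a), a member of $\overline{\mathbf K}$ containing $s$ and $A_1$ must contain, for every $c\in\overline{A_1}$, the whole segment from $s$ to $c$ except possibly $c$ itself. So we are led to the pyramid with apex $s$ over $A_1$ with its walls closed, but with the base itself left open. Would such pyramids over $A_1$ and $A_2$ intersect too much, in their common wall? They would, but both occur only if $(1,\{1\})$ and $(2,\{1\})$ are in $L$, and then $(0,\{1\})\in L$. The hypothesis on $L$ excludes exactly this. We now write this down for all $k$ and $r$.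

**Step 1: the map.** Write points of $\mathbb Q^{k+r}$ as $(\lambda,\tau)$ with $\lambda\in\mathbb Q^k$, $\tau\in\mathbb Q^r$, and put $|\lambda|=\sum_j\lambda_j$, $|\tau|=\sum_l\tau_l$, $s_l=(0,e_l)$. Define sets of linear forms in $\lambda$ by
$$G_\top=\{\lambda_1,\dots,\lambda_k\},\qquad G_i=G_\top\cup\{\lambda_j-\lambda_i:j\ne i\}\quad(1\le i\le k),$$
and for $m\in M_k\setminus\{0\}$ put
$$C_m=\{\lambda:g(\lambda)>0\ \ \forall g\in G_m\},\qquad \overline C_m=\{\lambda:g(\lambda)\ge0\ \ \forall g\in G_m\}.$$
So $C_\top$ consists of the positive vectors, and $C_i$ of the positive vectors whose $i$-th coordinate is strictly smallest. All $C_m$ are nonempty and closed under multiplication by positive rationals. We have $C_i\cap C_j=\varnothing$ for $i\neq j$, and $C_i\subseteq C_\top$, $\overline C_i\subseteq\overline C_\top$. The $C_m$ are pairwise distinct, since the vector $(1,\dots,1)$ is in $C_\top$ and in no $C_i$. Set $\varphi(0,\varnothing)=\varnothing$, and for $m\neq0$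
$$\varphi(m,S)=\left\{(\lambda,\tau):\ \begin{array}{l}|\lambda|+|\tau|=1,\ \ \tau\ge0,\ \ \tau_l=0\ (l\notin S),\\ g(\lambda)\ge0\ \text{ and }\ g(\lambda)+|\tau|>0\ \ \forall g\in G_m\end{array}\right\}.$$
These are finitely many linear inequalities, and they force $\lambda\ge0$, $\tau\ge0$ and $|\lambda|+|\tau|=1$, so the set is bounded and lies in $\overline{\mathbf K}(\mathbb Q^{k+r})$. If $\tau\neq0$, then $|\tau|>0$ and the strict inequalities follow from the weak ones; if $\tau=0$, they say $g(\lambda)>0$. Hence $(\lambda,\tau)\in\varphi(m,S)$ if and only if
$$|\lambda|+|\tau|=1,\quad \tau\ge0\text{ is supported in }S,\quad \lambda\in\overline C_m,\quad\text{and }\lambda\in C_m\text{ in case }\tau=0.\tag{5}$$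
From (5) we see that $\varphi$ preserves order.

**Step 2: $\varphi$ is one-to-one.** Let $m\neq0$. By (5), $s_l\in\varphi(m,S)$ if and only if $l\in S$, so $\varphi(m,S)$ determines $S$. The slice $\tau=0$ of $\varphi(m,S)$ is $\{(\lambda,0):\lambda\in C_m,\ |\lambda|=1\}$. It is nonempty, and since $C_m$ consists of the positive multiples of the vectors $\lambda$ occurring here, it determines $C_m$ and hence $m$. As these sets are nonempty, they also differ from $\varphi(0,\varnothing)$.

**Step 3: $\varphi$ preserves meets.** Meets with $(0,\varnothing)$ are trivial. Let $(m,S),(m',S')\in L$ with $m,m'\ne0$. Two nonzero elements of $M_k$ are comparable or are distinct atoms.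

If $m\le m'$, then $\overline C_m\cap\overline C_{m'}=\overline C_m$ and $C_m\cap C_{m'}=C_m$, so (5) gives $\varphi(m,S)\cap\varphi(m',S')=\varphi(m,S\cap S')$. The case $m'\le m$ is symmetric.

If $m\ne m'$ are atoms, then $(m,S)\wedge(m',S')=(0,S\cap S')\in L$, and the hypothesis on $L$ forces $S\cap S'=\varnothing$. A common point $(\lambda,\tau)$ then has $\tau=0$, so $\lambda\in C_m\cap C_{m'}=\varnothing$. Hence the intersection is $\varnothing=\varphi(0,\varnothing)$.

**Step 4: $\varphi$ preserves joins.** Joins with $(0,\varnothing)$ are trivial. Let $(m,S),(m',S')\in L$ with $m,m'\neq0$, and put $n=m\vee m'$, $R=S\cup S'$. Then $\varphi(n,R)$ contains $\varphi(m,S)\cup\varphi(m',S')$, since $\varphi$ preserves order. Let $Z\in\overline{\mathbf K}(\mathbb Q^{k+r})$ contain $\varphi(m,S)\cup\varphi(m',S')$. We show $\varphi(n,R)\subseteq Z$, first on the base, then on the closure of the base, then everywhere.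

(i) *If $\lambda\in C_n$ and $|\lambda|=1$, then $(\lambda,0)\in Z$.* If $m,m'$ are comparable, then $n$ is one of them, and $(\lambda,0)\in\varphi(m,S)\cup\varphi(m',S')$. Otherwise $m=i\neq j=m'$ are atoms and $n=\top$. Now use the opening construction: choose a rational $\varepsilon$ with $0<\varepsilon<\min_l\lambda_l$ and define $\mu,\nu$ by (1), with $e_1,\dots,e_k$ the standard basis of $\mathbb Q^k$. Then $\mu_i=\varepsilon$, $\mu_j=\lambda_j+\lambda_i-\varepsilon>\lambda_j>\varepsilon$, and $\mu_l=\lambda_l>\varepsilon$ for the other $l$, so $\mu\in C_i$; likewise $\nu\in C_j$. Also $|\mu|=|\nu|=1$, so $(\mu,0)\in\varphi(i,S)\subseteq Z$ and $(\nu,0)\in\varphi(j,S')\subseteq Z$. As before, $\lambda$ lies on the segment from $\mu$ to $\nu$, with rational weights $(\lambda_j-\varepsilon)/(\lambda_i+\lambda_j-2\varepsilon)$ at $\mu$ and $(\lambda_i-\varepsilon)/(\lambda_i+\lambda_j-2\varepsilon)$ at $\nu$. By convexity $(\lambda,0)\in Z$.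

(ii) *If $\lambda\in\overline C_n$ and $|\lambda|=1$, then $(\lambda,0)\in\overline Z$.* The set $\{(\lambda,0):\lambda\in C_n,\ |\lambda|=1\}$ is nonempty and belongs to $\overline{\mathbf K}(\mathbb Q^{k+r})$. By Lemma 1(b) its closure is obtained by weakening the strict inequalities, that is, by replacing $C_n$ by $\overline C_n$. By (i) the set is contained in $Z$, so its closure is contained in $\overline Z$.

(iii) *If $(\lambda,\tau)\in\varphi(n,R)$, then $(\lambda,\tau)\in Z$.* If $\tau=0$, this is (i). Otherwise let $t=|\tau|$, so $0<t\le1$. For $l\in R$ the point $s_l$ is in $\varphi(m,S)\cup\varphi(m',S')\subseteq Z$. As $\tau$ is supported in $R$, the point $p=\sum_l(\tau_l/t)s_l=(0,\tau/t)$ is a convex combination of points of $Z$, so $p\in Z$. If $t=1$, then $|\lambda|=0$ and $\lambda\ge0$ give $\lambda=0$, and $(\lambda,\tau)=p\in Z$. If $t<1$, put $c=(\lambda/(1-t),0)$. Since $\lambda\in\overline C_n$ and $|\lambda|=1-t$, part (ii) gives $c\in\overline Z$. Now $(\lambda,\tau)=tp+(1-t)c$ with $p\in Z$, $c\in\overline Z$ and $t>0$, so $(\lambda,\tau)\in Z$ by Lemma 1(a).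

Thus $\varphi(m,S)\vee\varphi(m',S')=\varphi(m\vee m',S\cup S')$. So $\varphi$ is an embedding of $L$ into $\overline{\mathbf K}(\mathbb Q^{k+r})$, and Theorem B is proved. $\square$

## Partition lattices, subspace lattices, and the role of each hypothesis

The Corollary rules out further familiar lattices. In the partition lattice $\mathrm{Eq}(m)$ with $m\ge4$, let $a$ be an atom. Then $[a,1]\cong\mathrm{Eq}(m-1)$, and merging three of the $m-1\ge3$ blocks in all possible ways gives an interval isomorphic to $\mathrm{Eq}(3)=M_3$ with bottom $a\ne0$. In the lattice of subspaces of a finite vector space of dimension at least $3$ over a field with $q$ elements, let $a$ be a one-dimensional subspace. The two-dimensional subspaces through $a$ inside a fixed three-dimensional one are $q+1\ge3$ in number, and any three of them give a copy of $M_3$ with bottom $a$. So neither kind of lattice embeds into any $\overline{\mathbf K}(\mathbb Q^n)$.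

By contrast, every $M_k$ embeds: for $k\ge3$ take $r=0$ in Theorem B(4), and for smaller $k$ it is distributive. For $k\ge3$ the bottom must go to $\varnothing$, by Theorem A and Lemma 3 applied to a copy of $M_3$ inside $M_k$ with the same bottom. As the opening copy of $M_3$ has no homomorphism onto $\mathbf 2$, the restriction $\varnothing\notin S$ in Theorem A cannot be dropped.

Boundedness is essential. Among all semi-algebraic convex subsets of $\mathbb Q^2$, bounded or not, consider $\varnothing$, $\{0\}$, three distinct lines through $0$, and $\mathbb Q^2$. Two of the lines intersect in $\{0\}$. An affine function $f$ with $f\le0$ (or $f<0$) on a line is constant on that line; if this holds on two distinct lines through $0$, then $f$ is constant on $\mathbb Q^2$. So every semi-algebraic convex set containing two of the lines is $\mathbb Q^2$, and we have a copy of $\mathbf 1\oplus M_3$. In the proof of Theorem A it is the vertex that is missing: the closure of the greatest set is $\mathbb Q^2$, which has no extreme points.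

The half-space definition is essential as well. The sets $\varnothing,\{b\},B_1,B_2,B_3,\Delta$ of the first section are bounded and convex and form a copy of $\mathbf 1\oplus M_3$ in the lattice of all convex subsets of $\mathbb Q^3$, where the join is the convex hull. The $B_i$ are not finite intersections of half-spaces. So the results above answer the question as posed, for $\overline{\mathbf K}(\mathbb Q^n)$; they do not decide the analogous question for the lattice of all convex subsets of $\mathbb Q^n$.
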